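\title{Rational points of finite orbit for sets of quadratic polynomials $x^2+c$}


\begin{abstract}
Let $S$ be a set of $s$ polynomials $x^2+c$ with distinct rational constants $c$. A rational number has finite orbit for $S$ if its images under all compositions of elements of $S$ form a finite set. We prove that no such number exists when $s\ge 4$, and we determine the sets $S$ that admit one when $s=3$ (exactly two sets) and when $s=2$ (two one-parameter families and three further pairs). The proof is elementary. If a finite set of rational numbers is stable under $S$ and contains two elements with different squares, then the real absolute value confines the constants $c$ to an interval of length at most $1$, while the $p$-adic valuations force their differences to be multiples of $\tfrac12$.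
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $S$ be a finite set of rational functions with coefficients in $\mathbb{Q}$, and let $M_S$ be the monoid of all compositions $\phi_n\circ\cdots\circ\phi_1$ of finitely many elements $\phi_i\in S$. The \emph{orbit} of a point $P\in\mathbb{P}^1(\mathbb{Q})$ is
\[
\operatorname{Orb}_S(P)=\{\rho(P):\rho\in M_S\},
\]
and $P$ has \emph{finite orbit} for $S$ if this set is finite. (Counting or not counting the empty composition changes the orbit by at most the point $P$, so it does not affect finiteness.) For a single map $\phi$, finite orbit means that $P$ is preperiodic: $\phi^m(P)=\phi^n(P)$ for some $m>n$. For several maps the condition is more demanding, since $P$ must stay in one finite set in whatever order the maps are applied. If $S\subset S'$, then $\operatorname{Orb}_S(P)\subset\operatorname{Orb}_{S'}(P)$, so adding a map can only remove points of finite orbit. It is natural to ask how many maps of a given shape can share such a point.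

We consider the shape $x^2+c$. Throughout,
\[
C=\{c_1<c_2<\dots<c_s\}\subset\mathbb{Q},\qquad S=\{x^2+c:\ c\in C\}.
\]
The point $\infty$ is fixed by every polynomial, so we ask about points $P\in\mathbb{Q}$. One map is no obstacle: every rational $t$ is fixed by $x^2+t-t^2$. Two maps still leave a free parameter: $x^2+t-t^2$ sends $\pm t$ to $t$ and $x^2-t-t^2$ sends $\pm t$ to $-t$, so $t$ has finite orbit for this pair. Three maps are possible too: the set $\{\pm\tfrac14,\pm\tfrac34\}$ is stable under $x^2-\tfrac{13}{16}$, $x^2-\tfrac5{16}$ and $x^2+\tfrac3{16}$. On the other hand, a finite set $F$ that is stable under $S$ has to contain $s$ different translates of its own set of squares. Squaring spreads large numbers apart and squares denominators, so one expects that $F$ has room for only a few translates and that $s$ is bounded. This reasoning does not say where the bound lies. The problem we solve, taken from Hindes \cite{Hindes}, is whether four maps are already too many. They are.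

\begin{theorem}\label{thm:four}
If $s\ge4$, then no $P\in\mathbb{Q}$ has finite orbit for $S$.
\end{theorem}

The bound is sharp, and the same method classifies the cases $s=3$ and $s=2$.

\begin{theorem}\label{thm:three}
Let $s=3$. Some $P\in\mathbb{Q}$ has finite orbit for $S$ if and only if
\[
C=\bigl\{-\tfrac{13}{16},-\tfrac5{16},\tfrac3{16}\bigr\}\qquad\text{or}\qquad C=\bigl\{-\tfrac{21}{16},-\tfrac{13}{16},-\tfrac5{16}\bigr\}.
\]
The rational points of finite orbit are exactly $\pm\tfrac14,\pm\tfrac34$ in the first case and exactly $\pm\tfrac14,\pm\tfrac34,\pm\tfrac54$ in the second.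
\end{theorem}

\begin{theorem}\label{thm:two}
Let $s=2$. Some $P\in\mathbb{Q}$ has finite orbit for $S$ if and only if $C$ is one of the following:
\begin{itemize}
\item[(I)] $\{-t-t^2,\ t-t^2\}$ with $t\in\mathbb{Q}$, $t>0$;
\item[(II)] $\{-t^2-t-1,\ -t^2-t\}$ with $t\in\mathbb{Q}$;
\item[(III)] $\{-\tfrac{13}{16},-\tfrac5{16}\}$, $\{-\tfrac{21}{16},-\tfrac{13}{16}\}$ or $\{-\tfrac{29}{16},-\tfrac{21}{16}\}$.
\end{itemize}
\end{theorem}

The proof studies a finite stable set $F$ at each place of $\mathbb{Q}$. Either all elements of $F$ have the same square, which is possible only for $s=2$ and produces family (I), or two constraints hold. At the real place, comparing the largest and the smallest absolute value in $F$ gives $c_s-c_1\le1$, and the case of equality determines $c_1$ (Section~\ref{sec:real}). At the primes, squaring expands $p$-adic distances, and this forces all differences $c-c'$ into $\tfrac12\mathbb{Z}$ (Section~\ref{sec:padic}). An interval of length $1$ holds at most three numbers whose differences are multiples of $\tfrac12$, which is Theorem~\ref{thm:four}; the case of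 equality yields Theorem~\ref{thm:three} (Section~\ref{sec:threefour}) and family (II). The remaining case, two constants at distance $\tfrac12$, needs one more $p$-adic argument, in which the prime $3$ is special (Section~\ref{sec:two}).

\section{Invariant sets}\label{sec:inv}

From now on $s\ge2$. An orbit is awkward to work with because it depends on a starting point; all we shall use is that it is finite and stable. Call a set $F\subset\mathbb{Q}$ \emph{invariant} for $C$ if it is finite, nonempty, and
\[
x^2+c\in F\qquad\text{for all }x\in F,\ c\in C.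
\]
If $P\in\mathbb{Q}$ has finite orbit, then $\{P\}\cup\operatorname{Orb}_S(P)$ is invariant. Conversely, the orbit of an element of an invariant set $F$ stays in $F$. So the rational points of finite orbit are exactly the elements of invariant sets. A set that is invariant for $C$ is invariant for every subset of $C$.

For an invariant set $F$ we write
\[
F^2=\{x^2:x\in F\},\qquad k=\#F^2,\qquad \delta=c_s-c_1>0 .
\]
Invariance says that the sumset $F^2+C=\{a+c:a\in F^2,\ c\in C\}$ lies in $F$. Counting already gives something.

\begin{lemma}\label{lem:count}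
We have $k\ge s-1$. In particular $k\ge2$ if $s\ge3$.
\end{lemma}

\begin{proof}
Let $a_1<\dots<a_k$ be the elements of $F^2$. The chain
\[
a_1+c_1<a_2+c_1<\dots<a_k+c_1<a_k+c_2<\dots<a_k+c_s
\]
exhibits $k+s-1$ elements of $F^2+C\subset F$. Each square has at most two square roots, so $\#F\le2k$. Hence $k+s-1\le2k$.
\end{proof}

Next we check that the sets $C$ in Theorems~\ref{thm:three} and~\ref{thm:two} have invariant sets. For odd $n$ put
\[
E_n=\{a/4:\ a\text{ an odd integer},\ |a|\le n\},
\]
so that $E_3=\{\pm\tfrac14,\pm\tfrac34\}$, $E_5=E_3\cup\{\pm\tfrac54\}$ and $E_7=E_5\cup\{\pm\tfrac74\}$.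

\begin{proposition}\label{prop:exist}
The set $\{\pm t\}$ is invariant for the pair \emph{(I)}, and $\{\pm t,\pm(t+1)\}$ is invariant for the pair \emph{(II)}. The set $E_3$ is invariant for $\{-\tfrac{13}{16},-\tfrac5{16},\tfrac3{16}\}$, the set $E_5$ is invariant for $\{-\tfrac{21}{16},-\tfrac{13}{16},-\tfrac5{16}\}$, and $E_7$ is invariant for $\{-\tfrac{29}{16},-\tfrac{21}{16}\}$. In particular each pair in \emph{(III)} has an invariant set.
\end{proposition}

\begin{proof}
For (I), $t^2+C=\{-t,t\}$. For (II), $t^2+C=\{-(t+1),-t\}$ and $(t+1)^2+C=\{t,t+1\}$. The other claims are read off from Table~\ref{tab:values}: the last three rows stay in $E_3$ on the first two columns, the middle three rows stay in $E_5$ on the first three columns, and the first two rows stay in $E_7$ on all four columns. The first two pairs in (III) are subsets of the second triple.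
\end{proof}

\begin{table}[ht]
\centering
\begin{tabular}{c|rrrr}
 & $|x|=\tfrac14$ & $|x|=\tfrac34$ & $|x|=\tfrac54$ & $|x|=\tfrac74$\\[3pt]
\hline
$c=-29/16$ & $-7/4$ & $-5/4$ & $-1/4$ & $5/4$\\
$c=-21/16$ & $-5/4$ & $-3/4$ & $1/4$ & $7/4$\\
$c=-13/16$ & $-3/4$ & $-1/4$ & $3/4$ & $9/4$\\
$c=-5/16$ & $-1/4$ & $1/4$ & $5/4$ & $11/4$\\
$c=3/16$ & $1/4$ & $3/4$ & $7/4$ & $13/4$
\end{tabular}
\caption{The values $x^2+c$, where $x^2=\tfrac1{16},\tfrac9{16},\tfrac{25}{16},\tfrac{49}{16}$.}
\label{tab:values}
\end{table}

The families have a simple dynamical meaning. In (I), one map fixes $-t$ and the other fixes $t$. In (II), the map $x^2-t^2-t$ fixes both $-t$ and $t+1$, and $x^2-t^2-t-1$ interchanges $t$ and $-(t+1)$; the parameters $t$ and $-1-t$ give the same pair. The distance $\delta$ equals $2t$ in (I), $1$ in (II) and $\tfrac12$ in (III). The only pair in (I) with $\delta=\tfrac12$ is $\{-\tfrac5{16},\tfrac3{16}\}$, so the pairs in (III) belong to neither family.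

\begin{example}\label{ex:quad}
The natural candidate for four maps is the union of the two triples,
\[
C=\bigl\{-\tfrac{21}{16},-\tfrac{13}{16},-\tfrac5{16},\tfrac3{16}\bigr\}.
\]
The point $\tfrac34$ has finite orbit for every pair of these maps: five of the six pairs lie in one of the two triples, and $\{-\tfrac{21}{16},\tfrac3{16}\}$ is the pair (I) with $t=\tfrac34$. Yet by Table~\ref{tab:values} the constants $-\tfrac5{16},-\tfrac{21}{16},\tfrac3{16}$, applied in this order, send $\tfrac34\mapsto\tfrac14\mapsto-\tfrac54\mapsto\tfrac74$, and from there the iterates of $x^2+\tfrac3{16}$ increase strictly, because $x^2+\tfrac3{16}-x=(x-\tfrac14)(x-\tfrac34)>0$ for $x>\tfrac34$. Thus Theorem~\ref{thm:four} cannot be obtained by testing pairs of maps.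
\end{example}

\section{The real place: the constants lie within distance 1}\label{sec:real}

For an invariant set $F$ put
\[
A=\max_{x\in F}|x|,\qquad B=\min_{x\in F}|x|.
\]
Then $A^2,B^2\in F^2$, every element of $F$ lies in $[-A,-B]\cup[B,A]$, and $A>B$ exactly when $k\ge2$. The largest element of $F^2+C$ is $A^2+c_s$ and the smallest is $B^2+c_1$, so
\begin{equation}\label{eq:ends}
A^2+c_s\le A,\qquad B^2+c_1\ge-A .
\end{equation}
The first inequality keeps $A$ small and the second keeps $B$ large. For the set $C$ of Example~\ref{ex:quad} this settles everything. The inequality $A^2+\tfrac3{16}\le A$ reads $(A-\tfrac14)(A-\tfrac34)\le0$, so $A\le\tfrac34$. Then $B^2\ge\tfrac{21}{16}-\tfrac34=\tfrac9{16}$, so $B\ge\tfrac34$. Hence $F\subset\{\pm\tfrac34\}$, and such a set cannot contain the four numbers $\tfrac9{16}+c$. No rational point has finite orbit for this $C$.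

In general the constants are unknown, and subtracting the two inequalities leaves a single relation between $A$, $B$ and $\delta$. It does not force $A=B$ by itself. The missing information is the gap $(-B,B)$, which $F$ avoids, and one more element of $F$ tests it: the number $A^2+c_1$ lies at distance $\delta$ below $A^2+c_s$ and at distance $A^2-B^2$ above $B^2+c_1$, and it must fall on one side of the gap.

\begin{proposition}\label{prop:real}
Let $F$ be invariant for $C$. Then
\begin{equation}\label{eq:AB}
B^2\ge(A-1)^2+\delta-1,
\end{equation}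
and equality in \eqref{eq:AB} forces $c_1=-A-B^2$. Suppose moreover that $k\ge2$. Then $\delta\le1$, and if $\delta=1$ there is $t\in\{B,-B\}$ with
\[
A=t+1,\qquad c_1=-t^2-t-1 .
\]
\end{proposition}

\begin{proof}
Subtracting the inequalities \eqref{eq:ends} gives $A^2-B^2+\delta\le2A$, which is \eqref{eq:AB}. Equality requires equality in both parts of \eqref{eq:ends}, in particular $c_1=-A-B^2$.

Let $k\ge2$, so $A>B$. The element $A^2+c_1$ of $F$ is either $\ge B$ or $\le-B$. If $A^2+c_1\ge B$, the first inequality in \eqref{eq:ends} gives $\delta\le A-B$. If $A^2+c_1\le-B$, the second gives $A^2-B^2\le A-B$, and dividing by $A-B>0$ yields $A+B\le1$. Thus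
\begin{equation}\label{eq:dich}
A-B\ge\delta\qquad\text{or}\qquad A+B\le1 .
\end{equation}
If $\delta>1$, then \eqref{eq:AB} gives $B>|A-1|$, that is, $A-B<1<\delta$ and $A+B>1$; this contradicts \eqref{eq:dich}. If $\delta=1$, then \eqref{eq:AB} gives $B\ge|A-1|$, that is, $A-B\le1$ and $A+B\ge1$. With \eqref{eq:dich} we get $A-B=1$ or $A+B=1$, so $A=t+1$ with $t=B$ or $t=-B$. Then $(A-1)^2=B^2$, equality holds in \eqref{eq:AB}, and $c_1=-A-B^2=-t^2-t-1$.
\end{proof}

The hypothesis $k\ge2$ enters only in the division by $A-B$. It is necessary, since $\delta=2t$ is unbounded in family (I). Rationality is not used, and finiteness is used only to know that $A$ and $B$ are attained. For this reason the real place cannot bound $s$: the interval $[-1,1]$ is mapped into itself by $x^2+c$ for every $c\in[-1,0]$. To limit the number of constants in an interval of length $1$ we need a lower bound on their spacing, and that comes from arithmetic.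

\section{The finite places: differences of constants are multiples of $1/2$}\label{sec:padic}

\subsection*{Valuations}
Fix a prime $p$. A nonzero rational number can be written $p^m a/b$ with $m\in\mathbb{Z}$ and integers $a,b$ prime to $p$; its valuation is $v_p=m$, and $v_p(0)=\infty$. We write $v=v_p$ when $p$ is understood. Then $v(xy)=v(x)+v(y)$, and $v(x+y)\ge\min(v(x),v(y))$ with equality if $v(x)\ne v(y)$. Let $\mathbb{Z}_{(p)}=\{x\in\mathbb{Q}:v(x)\ge0\}$, the ring of fractions with denominator prime to $p$. A rational number that lies in $\mathbb{Z}_{(p)}$ for every $p$ is an integer. Two numbers are $p$-adically close when their difference has large valuation. We use two small facts.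
\begin{itemize}
\item[(V1)] If $p=2$ and $v(x)=v(y)=m$, then $v(x-y)\ge m+1$, because a difference of two odd integers is even.
\item[(V2)] If $a\ne0$ and $v(a^2-b^2)\ge m$, then $v(a-b)\ge m-v(2a)$ or $v(a+b)\ge m-v(2a)$. Indeed $(a-b)+(a+b)=2a$, so one of the two factors of $a^2-b^2$ has valuation at most $v(2a)$, and the other makes up the rest.
\end{itemize}

\subsection*{A case by hand}
Take $C=\{-\tfrac49,\tfrac29\}$, the pair (I) with $t=\tfrac13$. Here $\delta=\tfrac23$ is not $3$-adically integral, and we show that this forces $k=1$. Let $F$ be invariant and $v=v_3$.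

First, $v(x)=-1$ for all $x\in F$. If $v(x)\le-2$, then $x\mapsto x^2+\tfrac29$ doubles the valuation at every step, so the orbit is infinite; if $v(x)\ge0$, then $v(x^2+\tfrac29)=-2$ and we are in the previous case.

Second, all numbers $x^2-\tfrac49$ lie in one coset of $\mathbb{Z}_{(3)}$. Write $x^2-\tfrac49=b/3$, so $x^2+\tfrac29=(b+2)/3$. Both are in $F$, so $v(b)=v(b+2)=0$, which leaves only $b\equiv2$ modulo $3\mathbb{Z}_{(3)}$. Hence $x^2-\tfrac49\in\tfrac23+\mathbb{Z}_{(3)}$.

Third, squaring expands distances inside this coset. Suppose $k\ge2$, and choose $x,x'\in F$ with $n=v(x^2-x'^2)$ as small as possible; $n$ is finite. The images $y=x^2-\tfrac49$ and $y'=x'^2-\tfrac49$ satisfy $v(y-y')=n$ and $y+y'\in\tfrac43+\mathbb{Z}_{(3)}$, so $v(y^2-y'^2)=n-1$. This contradicts the choice of $n$, and therefore $k=1$.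

The general argument has the same three steps.

\subsection*{The common denominator}
Let $F$ be invariant for $C$.

\begin{lemma}\label{lem:mu}
For each prime $p$ there is an integer $\mu_p\ge0$ such that either $\mu_p=0$ and $F\cup C\subset\mathbb{Z}_{(p)}$, or $\mu_p\ge1$ and $v_p(x)=-\mu_p$, $v_p(c)=-2\mu_p$ for all $x\in F$, $c\in C$.
\end{lemma}

\begin{proof}
Fix $c\in C$ and let $f(x)=x^2+c$. Call $x$ \emph{escaping} if $v(x)<0$ and $2v(x)<v(c)$. For such $x$ we have $v(f(x))=2v(x)<0$ and $2v(f(x))=4v(x)<2v(x)<v(c)$, so $f(x)$ is escaping again, and $v(f^n(x))=2^nv(x)\to-\infty$. Since $F$ is finite and stable under $f$, it contains no escaping element.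

If $v(c)\ge0$, every $x$ with $v(x)<0$ is escaping, so $F\subset\mathbb{Z}_{(p)}$. Let $v(c)<0$ and $x\in F$. If $2v(x)<v(c)$, then $x$ is escaping. If $2v(x)>v(c)$, then $v(f(x))=v(c)<0$ and $2v(c)<v(c)$, so $f(x)\in F$ is escaping. Hence $2v(x)=v(c)$. Now fix one $x\in F$. If $v(x)\ge0$, the second case occurs for no $c$; if $v(x)<0$, it occurs for every $c$, with $v(c)=2v(x)$. This gives the two alternatives, with $\mu_p=\max(0,-v(x))$.
\end{proof}

In other words, all elements of $F$ have the same denominator $D=\prod_pp^{\mu_p}$ in lowest terms, and all constants have denominator $D^2$. One element of $F$ determines every $\mu_p$.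

\subsection*{Two cosets}
The rate at which squaring expands distances near $x\in F$ is governed by $v(2x)$, since $x^2-x'^2=(x-x')(x+x')$ and $x+x'$ is close to $2x$. So we put
\[
\kappa=\mu_p-v_p(2),
\]
which is $\mu_p$ for odd $p$ and $\mu_2-1$ for $p=2$. When $\mu_p\ge1$ we have $v(2x)=-\kappa$ for all $x\in F$, and expansion takes place when $\kappa\ge1$.

\begin{lemma}\label{lem:cosets}
Suppose $\kappa\ge1$ and let $r\in F$. Then $F\subset(r+\mathbb{Z}_{(p)})\cup(-r+\mathbb{Z}_{(p)})$, and these two cosets are distinct.
\end{lemma}

\begin{proof}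
Let $x\in F$ and $c\in C$. The number $r^2-x^2$ is the difference of $r^2+c$ and $x^2+c$, two elements of $F$, both of valuation $-\mu_p$. Hence $v(r^2-x^2)\ge-\kappa$: for odd $p$ this is the inequality for sums, and for $p=2$ it is (V1). By (V2) with $m=-\kappa=v(2r)$, one of $r-x$, $r+x$ lies in $\mathbb{Z}_{(p)}$. The cosets are distinct because $v(2r)=-\kappa<0$.
\end{proof}

\subsection*{Expansion}
If $c-c'\notin\mathbb{Z}_{(p)}$, then $x^2+c$ and $x^2+c'$ must occupy the two different cosets. Usually the value of $c-c'$ tells which of them goes where, independently of $x$; then $x^2+c$ maps all of $F$ into one coset, where expansion is incompatible with finiteness.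

\begin{proposition}\label{prop:half}
Suppose $k\ge2$. Then $c-c'\in\tfrac12\mathbb{Z}$ for all $c,c'\in C$. If some difference $c-c'$ is not an integer, then $\mu_2=2$.
\end{proposition}

\begin{proof}
We show that $c-c'\in\mathbb{Z}_{(p)}$ for every prime $p$, except that for $p=2$, $\mu_2=2$ we only obtain $c-c'\in\tfrac12\mathbb{Z}_{(2)}$. Then $2(c-c')$ lies in $\mathbb{Z}_{(p)}$ for all $p$, so it is an integer, and $c-c'$ itself is an integer unless $\mu_2=2$. Write $\mu=\mu_p$.

If $\mu=0$, then $c,c'\in\mathbb{Z}_{(p)}$. If $p=2$ and $\mu\in\{1,2\}$, take $x\in F$; then $c-c'$ is the difference of $x^2+c$ and $x^2+c'$, both of valuation $-\mu$, so $v(c-c')\ge1-\mu$ by (V1). This is the claim in both cases.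

There remain the cases $p$ odd, $\mu\ge1$, and $p=2$, $\mu\ge3$. Fix $r\in F$. In these cases $\kappa\ge1$ and $v(4r)<0$. Suppose $c-c'\notin\mathbb{Z}_{(p)}$, and let $x\in F$. The elements $x^2+c$ and $x^2+c'$ of $F$ are incongruent modulo $\mathbb{Z}_{(p)}$, so by Lemma~\ref{lem:cosets} one lies in $r+\mathbb{Z}_{(p)}$ and the other in $-r+\mathbb{Z}_{(p)}$. Modulo $\mathbb{Z}_{(p)}$ we thus have $c-c'\equiv2r$ if $x^2+c\equiv r$, and $c-c'\equiv-2r$ if $x^2+c\equiv-r$. Since $4r\notin\mathbb{Z}_{(p)}$, the two conclusions exclude each other, and since $c-c'$ does not depend on $x$, the same alternative holds for all $x\in F$. Therefore $x^2-x'^2\in\mathbb{Z}_{(p)}$ for all $x,x'\in F$.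

Choose $x,x'\in F$ with $n=v(x^2-x'^2)$ minimal. Then $n\ge0$, and $n<\infty$ because $k\ge2$. Put $y=x^2+c$ and $y'=x'^2+c$, elements of $F$ with $v(y-y')=n$. Since $v(2y)=-\kappa<0\le n$, the sum $y+y'=2y-(y-y')$ has valuation $-\kappa$. Hence $v(y^2-y'^2)=n-\kappa<n$, contradicting minimality.
\end{proof}

Again $k\ge2$ is necessary: in family (I) the difference $2t$ is an arbitrary positive rational number. The exception at $p=2$, $\mu_2=2$ is also genuine. There $4r\in\mathbb{Z}_{(2)}$, so $2r\equiv-2r$ and the difference $c-c'$ no longer decides the coset. For $F=E_3$ and $c=-\tfrac5{16}$, for instance, $F^2+c=\{-\tfrac14,\tfrac14\}$ meets both cosets $\pm\tfrac14+\mathbb{Z}_{(2)}$. Finally, the finite places cannot bound $s$ on their own either: the infinite set $\mathbb{Z}$ has bounded denominators and is stable under $x^2+c$ for every $c\in\mathbb{Z}$.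

\section{Three or more maps}\label{sec:threefour}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Suppose $s\ge4$ and some $P\in\mathbb{Q}$ has finite orbit, so that an invariant set $F$ exists. By Lemma~\ref{lem:count}, $k\ge2$. By Proposition~\ref{prop:half}, each of the $s-1$ gaps $c_{i+1}-c_i$ is at least $\tfrac12$, so $\delta\ge\tfrac32$. This contradicts the bound $\delta\le1$ of Proposition~\ref{prop:real}.
\end{proof}

For $s=3$ the two constraints are compatible, but only barely: $\delta=1$, so the outer constants form a pair of type (II) with some parameter $t$. The middle constant determines $t$, because it produces an element of $F$ that does not depend on $t$.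

\begin{proof}[Proof of Theorem~\ref{thm:three}]
By Proposition~\ref{prop:exist}, $E_3$ is invariant for the first triple and $E_5$ for the second, so all listed points have finite orbit. Conversely, let $s=3$ and let $F$ be invariant for $C$. We show that $C$ is the first triple and $F\subset E_3$, or $C$ is the second triple and $F\subset E_5$. Since every point of finite orbit lies in an invariant set, this proves both assertions.

By Lemma~\ref{lem:count}, $k\ge2$. The two gaps between consecutive constants are positive multiples of $\tfrac12$ by Proposition~\ref{prop:half}, and their sum is at most $1$ by Proposition~\ref{prop:real}. Hence $C=\{c,c+\tfrac12,c+1\}$ and $\delta=1$, and there is $t\in\{B,-B\}$ with $A=t+1$ and $c=-t^2-t-1$. Since $t^2=B^2\in F^2$, we may apply the map $x^2+c+\tfrac12$ twice: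
\[
t^2+c+\tfrac12=-\bigl(t+\tfrac12\bigr)\in F,\qquad \bigl(t+\tfrac12\bigr)^2+c+\tfrac12=-\tfrac14\in F .
\]
By Lemma~\ref{lem:mu}, all elements of $F$ have the denominator of $-\tfrac14$, so each is an odd integer divided by $4$. Therefore $B=\tfrac14$ and $t=\pm\tfrac14$. For $t=-\tfrac14$ we get $c=-\tfrac{13}{16}$ and $A=\tfrac34$, so $C$ is the first triple and $F\subset E_3$. For $t=\tfrac14$ we get $c=-\tfrac{21}{16}$ and $A=\tfrac54$, so $C$ is the second triple and $F\subset E_5$.
\end{proof}

\section{Two maps}\label{sec:two}

For $s=2$ the new case is $\delta=\tfrac12$. No inequality is tight here, so no element of $F$ comes for free, and we have to exclude odd primes from the denominator directly. The structure to exploit is this: $F$ contains pairs $y$, $y+\tfrac12$, and the images of such a pair under $x^2+c$ differ by $y+\tfrac14$, a number with the same negative valuation as $y$. The cosets $\pm y+\mathbb{Z}_{(p)}$ of Lemma~\ref{lem:cosets} differ by $2y$, so this is possible only if $3y\in\mathbb{Z}_{(p)}$. The prime $3$ survives this first test and requires a finer one.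

\begin{lemma}\label{lem:odd}
Let $F$ be invariant for $C$, and suppose $c,\,c+\tfrac12\in C$. Then $\mu_p=0$ for every odd prime $p$.
\end{lemma}

\begin{proof}
Suppose $p$ is odd and $\mu=\mu_p\ge1$, so $\kappa=\mu\ge1$. Let $f(x)=x^2+c$ and $Y=f(F)\subset F$. For $y\in Y$ we have $y+\tfrac12\in F$ by invariance under $x^2+c+\tfrac12$, so
\[
z=f(y)\qquad\text{and}\qquad z^*=f\bigl(y+\tfrac12\bigr)=z+y+\tfrac14
\]
both belong to $Y$.

\emph{Reduction to $p=3$.} Work modulo $\mathbb{Z}_{(p)}$, which contains $\tfrac14$. By Lemma~\ref{lem:cosets} with $r=y$, each of $z$ and $z^*\equiv z+y$ is congruent to $y$ or to $-y$. If $z\equiv-y$, then $z^*\equiv0$, contradicting $v(z^*)=-\mu$. So $z\equiv y$ and $z^*\equiv2y$. Now $2y\equiv y$ is impossible because $y\not\equiv0$, so $2y\equiv-y$, that is, $v(3y)\ge0$. As $v(y)=-\mu$, this forces $p=3$ and $\mu=1$. We have also shown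
\begin{equation}\label{eq:fix}
y^2+c\equiv y\pmod{\mathbb{Z}_{(3)}}\qquad\text{for all }y\in Y .
\end{equation}

\emph{The prime $3$.} The congruence \eqref{eq:fix} says that every $y\in Y$ is an approximate solution of the fixed point equation $y^2-y+c=0$. We complete the square and gain one power of $3$ from (V2). For $y\in Y$ put $w_y=y-\tfrac12$. Then $v(w_y)=v(2w_y)=-1$, and $w_y^2=y^2-y+\tfrac14\equiv-c$ modulo $\mathbb{Z}_{(3)}$. For $y,y'\in Y$ this gives $v(w_y^2-w_{y'}^2)\ge0$, so (V2) with $m=0$ shows that $w_{y'}\equiv w_y$ or $w_{y'}\equiv-w_y$ modulo $3\mathbb{Z}_{(3)}$. Fix $y\in Y$, write $w=w_y$, and apply this to $y'=z$ and to $y'=z^*$. Then $z^*-z=w_{z^*}-w_z$ is congruent to $0$, $2w$ or $-2w$ modulo $3\mathbb{Z}_{(3)}$. On the other hand $z^*-z=y+\tfrac14=w+\tfrac34\equiv w$ modulo $3\mathbb{Z}_{(3)}$. So one of $w$, $-w$, $3w$ lies in $3\mathbb{Z}_{(3)}$. Their valuations are $-1$, $-1$, $0$, all less than $1$, a contradiction.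
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
By Proposition~\ref{prop:exist}, each listed pair has an invariant set. Conversely, let $F$ be invariant for $C=\{c,c+\delta\}$.

\emph{The case $k=1$.} Here $F\subset\{t,-t\}$ for some rational $t\ge0$, and $F$ contains the two numbers $t^2+c<t^2+c+\delta$. So $t>0$, $t^2+c=-t$ and $t^2+c+\delta=t$, which is (I).

Now let $k\ge2$. By Propositions~\ref{prop:half} and~\ref{prop:real}, $\delta=1$ or $\delta=\tfrac12$.

\emph{The case $\delta=1$.} Proposition~\ref{prop:real} gives $c=-t^2-t-1$ with $t=\pm B\in\mathbb{Q}$, which is (II).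

\emph{The case $\delta=\tfrac12$.} By Proposition~\ref{prop:half} we have $\mu_2=2$, and by Lemma~\ref{lem:odd} we have $\mu_p=0$ for odd $p$. So every element of $F$, as well as $A$ and $B$, is an odd integer divided by $4$, and any two of these numbers differ by a multiple of $\tfrac12$. Inequality \eqref{eq:AB} reads
\begin{equation}\label{eq:ABhalf}
(A-1)^2\le B^2+\tfrac12 .
\end{equation}

We first show that $B=\tfrac14$. Suppose instead that $B\ge\tfrac34$. If $A\ge B+\tfrac32$, then $(A-1)^2\ge(B+\tfrac12)^2=B^2+B+\tfrac14\ge B^2+1$, contradicting \eqref{eq:ABhalf}. Hence $A\le B+1$. Elements of $F$ of the same sign are then at distance at most $1$, and elements of opposite sign are at distance at least $2B\ge\tfrac32$. The elements $B^2+c$ and $B^2+c+\tfrac12$ of $F$ thus have the same sign, so their absolute values are $u$ and $u+\tfrac12$ for some $u$ with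
\[
B\le u\le A-\tfrac12\le B+\tfrac12 .
\]
Applying both maps to these two elements gives four elements of $F$,
\[
a_1=u^2+c,\qquad a_2=a_1+\tfrac12,\qquad a_3=\bigl(u+\tfrac12\bigr)^2+c=a_1+u+\tfrac14,\qquad a_4=a_3+\tfrac12 .
\]
Since $a_4-a_1=u+\tfrac34\ge\tfrac32>1$, we have $a_1<0<a_4$. Since $a_2-a_1=a_4-a_3=\tfrac12$, the element $a_2$ has the sign of $a_1$ and $a_3$ has the sign of $a_4$. Therefore $u-\tfrac14=a_3-a_2\ge2B$. Together with $u\le B+\tfrac12$ this gives $B\le\tfrac14$, a contradiction.

So $B=\tfrac14$, and $y_0=\tfrac1{16}+c$ is an element of $F$. It remains to bound $y_0$. From \eqref{eq:ABhalf} we get $(A-1)^2\le\tfrac9{16}$, so $A\le\tfrac74$ and $y_0\ge-\tfrac74$. Since $A>B$, we have $A\ge\tfrac34$, and then $A-A^2=\tfrac3{16}-(A-\tfrac14)(A-\tfrac34)\le\tfrac3{16}$. The first inequality in \eqref{eq:ends} gives $c\le A-A^2-\tfrac12\le-\tfrac5{16}$, so $y_0\le-\tfrac14$. Hence $y_0\in\{-\tfrac74,-\tfrac54,-\tfrac34,-\tfrac14\}$, and $c=y_0-\tfrac1{16}$ yields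
\[
C=\bigl\{-\tfrac{29}{16},-\tfrac{21}{16}\bigr\},\quad\bigl\{-\tfrac{21}{16},-\tfrac{13}{16}\bigr\},\quad\bigl\{-\tfrac{13}{16},-\tfrac5{16}\bigr\}\quad\text{or}\quad\bigl\{-\tfrac5{16},\tfrac3{16}\bigr\}.
\]
The first three pairs are those in (III), and the last is (I) with $t=\tfrac14$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{Hindes}
Wade Hindes, \emph{Finite orbit points for sets of quadratic polynomials}, arXiv:1810.02269 (2018).

\end{thebibliography}
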